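# Totally $T$-adic functions of minimal height: six over $\mathbb F_2$, infinitely many over $\mathbb F_q$ for $q\ge 3$

## 1. Six elements over $\mathbb F_2$

Let $q$ be a power of a prime $p$. We study functions $\alpha$ algebraic over $\mathbb F_q(T)$, and we play two measurements against each other: how completely $\alpha$ splits at $T=0$, and how complicated $\alpha$ is.

**Definition (totally $T$-adic).** An element $\alpha\in\overline{\mathbb F_q(T)}$ is *totally $T$-adic* if its minimal polynomial over $\mathbb F_q(T)$ splits into linear factors over the completion $\mathbb F_q((T))$. The set of these elements is $\mathcal T_q$.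

**Definition (height).** Let $h$ be the absolute logarithmic Weil height on $\overline{\mathbb F_q(T)}$. We have $h(\alpha)=0$ exactly when $\alpha$ is constant, that is, algebraic over $\mathbb F_q$. For nonconstant $\alpha$ let $f\in\mathbb F_q[T][x]$ be its minimal polynomial, normalized to be primitive (its coefficients in $\mathbb F_q[T]$ have no common factor). Then
$$h(\alpha)=\frac{\deg_T f}{\deg_x f}.$$
This formula is all that we shall use about $h$.

Some examples. The function $T$ lies in $\mathcal T_q$ and has height $1$. If $q$ is odd, $\sqrt{1+T}$ has minimal polynomial $x^2-(1+T)$; it has two roots in $\mathbb F_q[[T]]$ by Hensel's lemma, so $\sqrt{1+T}\in\mathcal T_q$, with height $\frac12$. On the other hand $\sqrt T\notin\mathcal T_q$, since no element of $\mathbb F_q((T))$ has valuation $\frac12$. For $q=2$ the polynomial $x^2+x+T$ has the roots $T+T^2+T^4+T^8+\cdots$ and $1+T+T^2+T^4+\cdots$, so these are totally $T$-adic of height $\frac12$.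

Every nonconstant $\alpha\in\mathcal T_q$ satisfies $h(\alpha)\ge\frac1{q+1}$, and the value $\frac1{q+1}$ is attained by some $\alpha$ of degree $q+1$. (Both facts will fall out along the way.) The question, whose source is Xander Faber and Clayton Petsche, "Totally $T$-adic functions of small height", arXiv:2003.05205 (2020), is this: *for a given $q$, are there infinitely many nonconstant $\alpha\in\mathcal T_q$ with $h(\alpha)=\frac1{q+1}$?*

We begin with $q=2$, where the minimal height is $\frac13$. Consider the two equations
$$x^2+x=T(x^3+x+1),\qquad x^2+x=T(x^3+x^2+1).\tag{1}$$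

Let us check by hand that their roots qualify. Let $c(x)$ be either of the two cubics, and $f=Tc(x)-(x^2+x)$. As a polynomial in $T$ it is linear, with coefficients $c(x)$ and $x^2+x$ that are coprime, because $c(0)=c(1)=1$. So $f$ is irreducible in $\mathbb F_2[x,T]$, hence primitive and irreducible over $\mathbb F_2(T)$ by Gauss. Its degree in $x$ is $3$ and its degree in $T$ is $1$, so its roots have height $\frac13$. Modulo $T$ the polynomial is $x^2+x$, with simple roots $0$ and $1$; Hensel's lemma lifts these to two roots in $\mathbb F_2[[T]]$. The sum of the three roots is a coefficient ratio, hence in $\mathbb F_2(T)$, so the third root also lies in $\mathbb F_2((T))$. It is $\frac1T$ plus an element of $\mathbb F_2[[T]]$ (the sum of the roots is $\frac1T$ in the first case and $1+\frac1T$ in the second), so it is not integral and the three roots are distinct. The two polynomials $f$ are irreducible and not proportional, so they share no root. We have six elements of $\mathcal T_2$ of height $\frac13$.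

The claim for $q=2$ is that the list is complete: *there are exactly six $\alpha\in\mathcal T_2$ with $h(\alpha)=\frac13$, the roots of (1).* To prove it, we must learn what minimal height forces. That part costs nothing extra for general $q$, so we do it for all $q$.

## 2. What minimal height forces at the zeros of $T$

We use the following textbook facts on function fields in one variable over $\mathbb F_q$. A *place* $P$ has a normalized valuation $\operatorname{ord}_P$ and a residue field; it is *rational* if the residue field is $\mathbb F_q$. If $P$ is rational with uniformizer $\pi$ (an element with $\operatorname{ord}_P\pi=1$), the completion at $P$ is $\mathbb F_q((\pi))$. For an extension $L/F$ of degree $n$ and a place $P$ of $F$, the places $P'$ above $P$ satisfy $\sum e(P'|P)f(P'|P)=n$; we say that $P$ *splits completely* if all $e=f=1$, that is, if there are $n$ places above $P$. If $K$ has constant field $\mathbb F_q$, a nonconstant $w\in K$ has exactly $[K:\mathbb F_q(w)]$ zeros, counted with multiplicity and with the degree of the residue field. A function without poles is constant.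 Finally, Hensel's lemma: a simple root modulo $\pi$ of a polynomial over $\mathbb F_q[[\pi]]$ lifts to exactly one root in $\mathbb F_q[[\pi]]$. We write $\mathbb P^1(\mathbb F_q)$ for the $q+1$ rational places of a rational function field $\mathbb F_q(x)$: the points $a\in\mathbb F_q$ and $\infty$.

The first lemma translates between "roots in the completion" and "complete splitting".

**Lemma 1.** Let $L/F$ be a finite extension of degree $n$ of function fields over $\mathbb F_q$, let $P$ be a rational place of $F$, and let $F_P$ be the completion.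

(a) $P$ splits completely in $L$ if and only if there are $n$ distinct $F$-embeddings $\sigma:L\to F_P$. In that case the $n$ places above $P$ are given by the valuations $\operatorname{ord}_P\circ\,\sigma$, one for each $\sigma$.

(b) In that case $L/F$ is separable, and for every $y\in L$ the minimal polynomial of $y$ over $F$ has distinct roots, all in $F_P$.

*Proof.* (a) Let $\sigma:L\to F_P$ be an $F$-embedding. Then $\operatorname{ord}_P\circ\,\sigma$ is a discrete valuation of $L$ extending $\operatorname{ord}_P$ with the same value group, so it belongs to a place $P_\sigma$ above $P$ with $e=1$. Its residue field embeds in the residue field $\mathbb F_q$ of $F_P$, so $f=1$. Suppose $P_\sigma=P_\tau=P'$. A uniformizer of $P$ in $F$ is a uniformizer at $P'$, and the residue field at $P'$ is $\mathbb F_q$, so every $y\in L$ has a $P'$-adic expansion in this uniformizer with coefficients in $\mathbb F_q$, and its truncations lie in $F$. Thus $F$ is dense in $L$ for the $P'$-adic topology. Both $\sigma$ and $\tau$ preserve valuations, hence are continuous, and they agree on $F$; so $\sigma=\tau$.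 Therefore $n$ distinct embeddings give $n$ distinct places with $e=f=1$, and $\sum ef=n$ leaves room for no others.

Conversely, if $P$ splits completely, then for each of the $n$ places $P'$ above $P$ the density just explained shows that the completion of $L$ at $P'$ is $F_P$. This gives an embedding $L\to F_P$ over $F$ which induces $P'$. Different places give different embeddings.

(b) Let $\Omega$ be an algebraic closure of $F_P$. The number of $F$-embeddings of $L$ in $\Omega$ is the separable degree of $L/F$, which is at most $n$. We already have $n$ with image in $F_P$. So $L/F$ is separable and these are all the embeddings. Every root in $\Omega$ of the minimal polynomial of $y$ is $\sigma(y)$ for some embedding $\sigma:L\to\Omega$, hence lies in $F_P$; the roots are distinct by separability. $\square$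

We use part (a) mostly in this form: if $L=F(z)$ and the minimal polynomial of $z$ over $F$ has $n=[L:F]$ distinct roots in $F_P$, then $P$ splits completely in $L$, because each root defines an embedding.

To apply this to a totally $T$-adic $\alpha$ we must know that its conjugates are distinct.

**Lemma 2.** If $\beta\in\mathbb F_q((T))$ is algebraic over $\mathbb F_q(T)$, then $\beta$ is separable over $\mathbb F_q(T)$. In particular all elements of $\mathcal T_q$ are separable.

*Proof.* Suppose the minimal polynomial is inseparable. After clearing denominators it has the form $f=\sum_i c_i x^{pi}$ with $c_i\in\mathbb F_q[T]$. Sort the monomials of $c_i$ by exponent modulo $p$; since every element of $\mathbb F_q$ is a $p$-th power, $c_i=\sum_{j=0}^{p-1}T^j b_{ij}^p$ with $b_{ij}\in\mathbb F_q[T]$. Then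
$$0=f(\beta)=\sum_{j=0}^{p-1}T^jB_j^p,\qquad B_j=\sum_i b_{ij}\beta^i\in\mathbb F_q((T)).$$
The nonzero terms $T^jB_j^p$ have valuations congruent to $j$ modulo $p$, so they are pairwise different and cannot cancel. Hence all $B_j=0$. Some $b_{ij}$ is nonzero, so $\beta$ satisfies a nonzero polynomial of degree at most $\deg f/p<\deg f$, a contradiction. $\square$

Next we express the height as a ratio of field degrees. Let $x$ and $T$ be transcendental over $\mathbb F_q$ with $x$ algebraic over $\mathbb F_q(T)$, and let $f\in\mathbb F_q[T][x]$ be the primitive minimal polynomial of $x$. By Gauss, $f$ is irreducible in $\mathbb F_q[T,x]$. It has positive degree in $T$, because $x$ is transcendental over $\mathbb F_q$; so by Gauss again, it is irreducible in $\mathbb F_q(x)[T]$. Hence $\deg_xf=[\mathbb F_q(x,T):\mathbb F_q(T)]$ and $\deg_Tf=[\mathbb F_q(x,T):\mathbb F_q(x)]$, so that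
$$h(x)=\frac{[\mathbb F_q(x,T):\mathbb F_q(x)]}{[\mathbb F_q(x,T):\mathbb F_q(T)]}.\tag{2}$$

**Proposition 3.** Let $\alpha\in\mathcal T_q$ be nonconstant with $h(\alpha)=\frac1{q+1}$. Put $K=\mathbb F_q(T,\alpha)$, $m=[K:\mathbb F_q(\alpha)]$, $u=1/T$. Then $[K:\mathbb F_q(T)]=m(q+1)$, the constant field of $K$ is $\mathbb F_q$, every place in $\mathbb P^1(\mathbb F_q)$ of $\mathbb F_q(\alpha)$ splits completely in $K$, and $u$ has simple poles at the $m(q+1)$ places above $\mathbb P^1(\mathbb F_q)$ and no other poles.

*Proof.* The idea is to count the zeros of $T$ in $K$ in two ways. Let $d=[K:\mathbb F_q(T)]$. By Lemma 2 the minimal polynomial of $\alpha$ over $\mathbb F_q(T)$ has $d$ distinct roots, and they lie in $\mathbb F_q((T))$. By Lemma 1(a), the place $T=0$ splits completely in $K$ into $d$ rational places, and $T$ is a uniformizer at each. The constant field of $K$ embeds in the residue field of a rational place, so it is $\mathbb F_q$.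

At each of these $d$ places $\alpha$ takes a value in $\mathbb F_q\cup\{\infty\}$; so each lies above one of the $q+1$ places in $\mathbb P^1(\mathbb F_q)$ of $\mathbb F_q(\alpha)$. Above each of those there are at most $m$ places of $K$. Hence
$$d\le m(q+1).\tag{3}$$
By (2), $h(\alpha)=m/d$, and the hypothesis says $d=m(q+1)$. So equality holds in (3): above each point of $\mathbb P^1(\mathbb F_q)$ there are exactly $m$ places, which is complete splitting, and all of them are among the $d$ zeros of $T$, which are simple. The function $T$ has no other zeros. $\square$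

The inequality (3) did not use the hypothesis on the height; combined with $h(\alpha)=m/d$ it proves $h(\alpha)\ge\frac1{q+1}$ for every nonconstant $\alpha\in\mathcal T_q$.

## 3. Residues in $\mathbb F_2^*$ leave no seventh element

We can now complete the list for $q=2$. Let $\alpha\in\mathcal T_2$ with $h(\alpha)=\frac13$, and take $K,m,u$ as in Proposition 3. We compare $u=1/T$ with the function
$$t=\frac{\alpha^3+\alpha+1}{\alpha^2+\alpha}\in\mathbb F_2(\alpha).$$
In $\mathbb F_2(\alpha)$ it has simple poles at $0,1,\infty$ and no others. These places split completely in $K$, so in $K$ the function $t$ has simple poles at the $3m$ places above $\mathbb P^1(\mathbb F_2)$ and no others. By Proposition 3, exactly the same is true of $u$.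

At each of these places $P$ the product $tT$ is a unit, and its residue lies in $\mathbb F_2^*=\{1\}$. So $tT-1$ vanishes at $P$, and $t-u=u(tT-1)$ is regular at $P$, since $u$ has only a simple pole. Hence $t-u$ has no poles in $K$ at all. It is a constant, and the constant field is $\mathbb F_2$: we get $1/T=t+c_0$ with $c_0\in\mathbb F_2$. If $c_0=0$ this reads $\alpha^2+\alpha=T(\alpha^3+\alpha+1)$. If $c_0=1$, then $t+1=(\alpha^3+\alpha^2+1)/(\alpha^2+\alpha)$, and it reads $\alpha^2+\alpha=T(\alpha^3+\alpha^2+1)$. So $\alpha$ is one of the six elements of Section 1, all of which have degree $3$. This proves the claim for $q=2$. $\square$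

## 4. Unequal leading coefficients for $q\ge3$

What changes in general? The proof used $q=2$ once, in $\mathbb F_2^*=\{1\}$. To see what is left for other $q$, fix a monic irreducible polynomial $e(x)\in\mathbb F_q[x]$ of degree $q+1$ and put
$$t=\frac{e(x)}{x^q-x}\in\mathbb F_q(x).\tag{4}$$
It has simple poles exactly at the places in $\mathbb P^1(\mathbb F_q)$: at $a\in\mathbb F_q$ because $e(a)\ne0$ and $x^q-x$ has simple zeros, and at $\infty$ because $\deg e-q=1$. Its only zero is the place $Q_0$ defined by $e$, where it has valuation $1$.

Let $\alpha,K,m,u$ be as in Proposition 3 and write $x=\alpha$. At each place $P$ above $\mathbb P^1(\mathbb F_q)$ the quotient $u/t$ is a unit with residue $c_P\in\mathbb F_q^*$. Suppose first that $c_P$ depends only on the point $a\in\mathbb P^1(\mathbb F_q)$ below $P$, and call it $c_a$. Choose a polynomial $g$ of degree $q+1$ with leading coefficient $c_\infty$ and $g(a)=c_ae(a)$ for $a\in\mathbb F_q$ (take $c_\infty x(x^q-x)$ plus an interpolating polynomial of degree $<q$). Then $u-\frac{g}{x^q-x}=t\left(\frac ut-\frac ge\right)$ is regular at all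 $P$, hence has no poles and is constant. So $u\in\mathbb F_q(\alpha)$, $K=\mathbb F_q(\alpha)$, and $m=1$.

The case $m=1$ gives finitely many elements, which we can count. Here $u\in\mathbb F_q(\alpha)$ has simple poles exactly at $\mathbb P^1(\mathbb F_q)$, so $u=g(\alpha)/(\alpha^q-\alpha)$ with $\deg g=q+1$ and $g(a)\neq0$ on $\mathbb F_q$. Writing $g=a\,x(x^q-x)+b(x^q-x)+r$ with $\deg r<q$, there are $q-1$ choices of $a$, $q$ of $b$, and $(q-1)^q$ of $r$. Each $g$ gives the polynomial $Tg(x)-(x^q-x)$. It is linear in $T$ with coprime coefficients, hence irreducible; it has degree $q+1$ in $x$; and Proposition 4 below, with $K=\mathbb F_q(x)$, will show that its roots are distinct and lie in $\mathcal T_q$ with height $\frac1{q+1}$. Different $g$ share no root, since $Tg_1(\alpha)=Tg_2(\alpha)$ with $\alpha$ transcendental over $\mathbb F_q$ forces $g_1=g_2$. So there are $(q+1)\,q\,(q-1)^{q+1}$ elements with $m=1$; for $q=2$ this is $6$.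

Hence for infinitely many elements we need covers with $m\ge2$, and there two places above the same point of $\mathbb P^1(\mathbb F_q)$ must carry different leading coefficients $c_P\in\mathbb F_q^*$. For $q\ge3$ there is room for that. The answer is that this room suffices.

**Theorem A.** If $q=2$, there are exactly six $\alpha\in\mathcal T_2$ with $h(\alpha)=\frac13$, namely the roots of $x^2+x=T(x^3+x+1)$ and $x^2+x=T(x^3+x^2+1)$. If $q\ge3$, there are infinitely many $\alpha\in\mathcal T_q$ with $h(\alpha)=\frac1{q+1}$.

**Theorem B.** The set of degrees over $\mathbb F_q(T)$ of elements $\alpha\in\mathcal T_q$ with $h(\alpha)=\frac1{q+1}$ is $\{3\}$ if $q=2$, and is $\{m(q+1):m=1,2,3,\dots\}$ if $q\ge3$.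

For $q=2$ both are proved. To construct elements, we need the converse of Proposition 3: it turns the problem into the construction of covers of the line.

**Proposition 4.** Let $x$ be transcendental over $\mathbb F_q$, $K/\mathbb F_q(x)$ a finite extension of degree $m$ and $u\in K$, such that every place in $\mathbb P^1(\mathbb F_q)$ of $\mathbb F_q(x)$ splits completely in $K$, and $u$ has simple poles at all places above $\mathbb P^1(\mathbb F_q)$ and no other poles. Identify $1/u$ with $T$ and embed $K$ over $\mathbb F_q(T)$ in $\overline{\mathbb F_q(T)}$. Then the image $\alpha$ of $x$ lies in $\mathcal T_q$ and $h(\alpha)=\frac1{q+1}$. If moreover $K=\mathbb F_q(x,u)$, then $\alpha$ has degree $m(q+1)$ over $\mathbb F_q(T)$.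

*Proof.* $K$ has rational places, so its constant field is $\mathbb F_q$. The function $u$ has poles, so $T=1/u$ is transcendental over $\mathbb F_q$. Its zeros are the $m(q+1)$ places above $\mathbb P^1(\mathbb F_q)$, all rational and all simple zeros. Counting zeros, $[K:\mathbb F_q(T)]=m(q+1)$, and the place $T=0$ of $\mathbb F_q(T)$ splits completely in $K$. By Lemma 1(b) with $F=\mathbb F_q(T)$, the minimal polynomial of $x$ over $\mathbb F_q(T)$ has all its roots in $\mathbb F_q((T))$, so $\alpha\in\mathcal T_q$. With $K'=\mathbb F_q(x,T)$, formula (2) gives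
$$h(\alpha)=\frac{[K':\mathbb F_q(x)]}{[K':\mathbb F_q(T)]}=\frac{[K:\mathbb F_q(x)]/[K:K']}{[K:\mathbb F_q(T)]/[K:K']}=\frac{m}{m(q+1)}=\frac1{q+1}.$$
If $K=\mathbb F_q(x,u)$, then $K=K'=\mathbb F_q(T)(x)$, so the degree of $\alpha$ is $[K:\mathbb F_q(T)]=m(q+1)$. $\square$

With $K=\mathbb F_q(x)$, $u=t$, $m=1$, this gives an element of degree $q+1$ and height $\frac1{q+1}$: the minimum is attained.

## 5. A tower of $\ell$-th roots that keeps the pole condition

A first plan for Theorem A is to take covers $K$ of large degree in which $\mathbb P^1(\mathbb F_q)$ splits completely, and use $u=t$ on all of them. The poles are right and Proposition 4 applies, but $x$ and $u=t$ generate only $\mathbb F_q(x)$, and we get the same $\alpha$ of degree $q+1$ each time. So $u$ itself has to change and to generate $K$ together with $x$.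

The way out is to build the next $u$ from the last one by an equation $u'^{\ell}=u^{\ell}+\cdots$ with the same leading term. Then $z=u'/u$ satisfies $z^\ell=1+\cdots$ near each pole, and the different $\ell$-th roots of unity provide the different leading coefficients demanded in Section 4. The lower-order term must be such that a zero above $Q_0$ keeps a valuation prime to $\ell$, so that ramification there controls the degree.

Let $q\ge3$ and let $\ell$ be a prime dividing $q-1\ge2$. Then $\ell\ne p$ and $\mathbb F_q$ contains $\ell$ distinct $\ell$-th roots of unity. With $t$ as in (4), put $K_0=\mathbb F_q(x)$, $u_0=t$, and recursively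
$$K_{j+1}=K_j(u_{j+1}),\qquad u_{j+1}^{\ell}=u_j^{\ell-1}(u_j+1).\tag{5}$$

**Step 1: the degree.** We show by ramification above $Q_0$ that $[K_j:K_0]=\ell^j$. Precisely, we claim that $[K_j:K_0]=\ell^j$ and there is a place $Q_j$ of $K_j$ above $Q_0$ with $e(Q_j|Q_0)=\ell^j$ and $\operatorname{ord}_{Q_j}u_j=(\ell-1)^j$. This holds for $j=0$. Assume it for $j$. Since $u_j$ vanishes at $Q_j$, the function $u_j+1$ is a unit there, and $\operatorname{ord}_{Q_j}\bigl(u_j^{\ell-1}(u_j+1)\bigr)=(\ell-1)^{j+1}$. Let $Q_{j+1}$ be a place of $K_{j+1}$ above $Q_j$, with ramification index $\varepsilon$. By (5),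
$$\ell\operatorname{ord}_{Q_{j+1}}u_{j+1}=\varepsilon(\ell-1)^{j+1}.$$
As $\ell$ is prime to $\ell-1$, it divides $\varepsilon$, while $\varepsilon\le[K_{j+1}:K_j]\le\ell$. So $\varepsilon=[K_{j+1}:K_j]=\ell$ and $\operatorname{ord}_{Q_{j+1}}u_{j+1}=(\ell-1)^{j+1}$. The claim follows for $j+1$.

**Step 2: generation.** We show that $K_j=\mathbb F_q(x,u_j)$, so that no degree is lost in Proposition 4. Let $Q'$ be the restriction of $Q_j$ to $\mathbb F_q(x,u_j)$ and $e'=e(Q'|Q_0)$. Then $e(Q_j|Q')=\ell^j/e'$ is a power of $\ell$, and
$$(\ell-1)^j=\operatorname{ord}_{Q_j}u_j=\frac{\ell^j}{e'}\operatorname{ord}_{Q'}u_j .$$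
A power of $\ell$ that divides $(\ell-1)^j$ is $1$, so $e'=\ell^j$. Hence $[\mathbb F_q(x,u_j):\mathbb F_q(x)]\ge\ell^j=[K_j:\mathbb F_q(x)]$, and the two fields are equal.

**Step 3: splitting and poles.** We show by induction that all places in $\mathbb P^1(\mathbb F_q)$ split completely in $K_j$, and that $u_j$ has simple poles at all places above them and no other poles. For $j=0$ this was noted after (4). Assume it for $j$, and let $P$ be a place of $K_j$ above $\mathbb P^1(\mathbb F_q)$. It is rational, with uniformizer $\pi=1/u_j$. The element $z=u_{j+1}/u_j$ generates $K_{j+1}/K_j$, and dividing (5) by $u_j^\ell$ gives $z^\ell=1+\pi$. Since $[K_{j+1}:K_j]=\ell$, the polynomial $X^\ell-(1+\pi)$ is the minimal polynomial of $z$. Modulo $\pi$ it is $X^\ell-1$, which has $\ell$ distinct roots in $\mathbb F_q^*$; by Hensel it has $\ell$ distinct roots in $\mathbb F_q[[\pi]]$, all units. By Lemma 1, $P$ splits completely in $K_{j+1}$, and $z$ is a unit at each place above $P$. So $u_{j+1}=zu_j$ has a simple pole there. Finally, by (5) any pole of $u_{j+1}$ is a pole of $u_j$, so there are no others.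

**Step 4: conclusion.** Proposition 4 applied to $K_j$ and $u_j$ gives $\alpha_j\in\mathcal T_q$ with $h(\alpha_j)=\frac1{q+1}$ and degree $(q+1)\ell^j$ over $\mathbb F_q(T)$, for every $j\ge0$. These degrees are distinct, so there are infinitely many such elements. This completes the proof of Theorem A. $\square$

Here is the first floor of the tower for $q=3$, where $\ell=2$. The polynomial $e=x^4+x+2$ has no root in $\mathbb F_3$. A factorization into two monic irreducible quadratics, which are among $x^2+1$, $x^2+x+2$, $x^2+2x+2$, would have constant term $2$, so it would be $(x^2+1)(x^2+x+2)=x^4+x^3+x+2$ or $(x^2+1)(x^2+2x+2)=x^4+2x^3+2x+2$; neither is $e$, so $e$ is irreducible. With $u_1=1/T$ the relation $u_1^2=t(t+1)$ becomes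
$$(x^3-x)^2=T^2\,(x^4+x+2)(x^4+x^3+2),$$
an equation of degree $8$ in $x$ and $2$ in $T$. Its roots have height $\frac28=\frac14$.

## 6. One equation in $z=u/t$ and the limit of simple roots

The tower gives only the degrees $(q+1)\ell^j$. For Theorem B let $q\ge3$; by Proposition 3 every degree is a multiple of $q+1$, and we must construct, for each $m\ge1$, an element of degree $m(q+1)$. From now on
$$\mathcal O=\mathbb F_q[[\pi]],\qquad U=\mathcal O^*,\qquad \operatorname{ord}=\operatorname{ord}_\pi .$$

We look for $K=\mathbb F_q(x,u)$ given by one equation over $\mathbb F_q(x)$ of degree $m$ for $z=u/t$, with coefficients in $\mathbb F_q[1/t]$. At every place in $\mathbb P^1(\mathbb F_q)$ the function $1/t$ is a uniformizer, so the same local computation in $\mathcal O$, with $\pi=1/t$, serves all $q+1$ places at once.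

**Lemma 5.** Suppose there is $H(z,\pi)\in\mathbb F_q[z,\pi]$ such that:

1. $H$ has total degree $m$, with homogeneous part of degree $m$ equal to $z^m$;
2. the coefficient of $z^0\pi^{m-1}$ in $H$ is nonzero;
3. $H$, as a polynomial in $z$, has $m$ distinct roots in $U$.

Then there is $\alpha\in\mathcal T_q$ of degree $m(q+1)$ with $h(\alpha)=\frac1{q+1}$.

*Proof.* Write $H=\sum h_{ik}z^i\pi^k$ and
$$F(u)=t^mH(u/t,1/t)=\sum h_{ik}\,u^i\,t^{m-i-k}.$$
By condition 1 all exponents $m-i-k$ are $\ge0$, and only the term $z^m$ has exponent $0$. So $F\in\mathbb F_q[t][u]$ is monic of degree $m$ in $u$, and all other terms are divisible by $t$. The constant term of $F$ is $h_{0,m-1}t+(\text{higher powers of }t)$ with $h_{0,m-1}\ne0$, by condition 2. Since $\operatorname{ord}_{Q_0}t=1$, the polynomial $F$ is Eisenstein at $Q_0$, hence irreducible over $\mathbb F_q(x)$. Let $K=\mathbb F_q(x)(u)$ with $F(u)=0$; it has degree $m$.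

At each place in $\mathbb P^1(\mathbb F_q)$ the completion is $\mathbb F_q((\pi))$ with $\pi=1/t$. By condition 3, $F$ has there the $m$ distinct roots $u=zt$, where $z\in U$ runs through the roots of $H$. By Lemma 1 the place splits completely, and at each place above it $u$ has the order of $zt$, namely $-1$. At all other places of $K$ the function $t$ is regular, and so is $u$, which is integral over $\mathbb F_q[t]$. Proposition 4 applies, with $K=\mathbb F_q(x,u)$. $\square$

So the problem is now: for each $m$, find $H$. The first approach is to give $H$ simple roots modulo $\pi$. Take $m$ distinct elements of $\mathbb F_q^*$, forming a set $S$, and $H=\prod_{\lambda\in S}(z-\lambda)+\gamma\pi^{m-1}$ with $\gamma\ne0$ (and $H=z-\lambda$ if $m=1$). Conditions 1 and 2 are clear, and for $m\ge2$ Hensel lifts each $\lambda$ to a root of $H$ in $U$. This works for every $m\le q-1$, and it stops exactly at $m=q$: the roots of $H$ in $U$ reduce to $\mathbb F_q^*$, which has $q-1$ elements, so for $m\ge q$ two roots of $H$ agree modulo $\pi$, and the simple-root form of Hensel's lemma no longer applies.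

When roots must agree modulo $\pi$, one wants them to differ soon afterwards. The obvious choice is a product $P$ of factors $z-r$ with $r=c_0+c_1\pi+\cdots+c_k\pi^k$, a truncated power series with prescribed digits. But this violates condition 1: already the product over all $c_0\in\mathbb F_q^*$, $c_1\in\mathbb F_q$ of $z-c_0-c_1\pi$ has top homogeneous part $\prod_{c_1}(z-c_1\pi)^{q-1}=(z^q-z\pi^{q-1})^{q-1}$, which is not a power of $z$. And a product of several factors that satisfies condition 1 factor by factor cannot satisfy condition 2, since conditions 1 and 2 make $F$ irreducible. So two things are needed. The first is a replacement for digits, so that the sets "all digits from index $k+1$ on vanish" are cut out by polynomials with top part a power of $z$. The second is an estimate showing that the roots survive the addition of $\gamma\pi^{m-1}$, the term that restores condition 2. The next two sections deal with the first; Section 9 deals with the second.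

## 7. Artin–Schreier coordinates on the units

For $z\in U$ put
$$y_1=\frac{z^{q-1}-1}{\pi},\qquad y_{k+1}=\frac{y_k^q-y_k}{\pi}\quad(k\ge1).\tag{6}$$
All $y_k(z)$ lie in $\mathcal O$, because $\lambda^{q-1}=1$ on $\mathbb F_q^*$ and $\lambda^q=\lambda$ on $\mathbb F_q$. The *coordinates* of $z$ are $(c_0,c_1,c_2,\dots)$, where $c_0=z\bmod\pi\in\mathbb F_q^*$ and $c_k=y_k(z)\bmod\pi\in\mathbb F_q$.

For example, let $q=3$ and $z=1+\pi$. Then $y_1=(2\pi+\pi^2)/\pi=2+\pi$ and $y_2=\bigl((2+\pi)^3-(2+\pi)\bigr)/\pi=\pi^2-1$, so the coordinates start $(1,2,2,\dots)$. For any $q$, an element $z=\lambda\in\mathbb F_q^*$ has all $y_k=0$ and coordinates $(\lambda,0,0,\dots)$.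

**Lemma 6.**

(a) For distinct $z,z'\in U$, $\operatorname{ord}(z-z')$ is the index of the first coordinate in which $z,z'\in U$ differ. In particular $z$ is determined by its coordinates.

(b) For $c\in\mathbb F_q$ and $k\ge1$, the equation $y_k(z)=c$ has exactly $D_k:=(q-1)q^{k-1}$ solutions in $U$. They are the $z$ with coordinates $(c_0,\dots,c_{k-1},c,0,0,\dots)$, where $c_0\in\mathbb F_q^*$ and $c_1,\dots,c_{k-1}\in\mathbb F_q$ are arbitrary.

*Proof.* (a) We show that passing from $z$ to $y_1$, and from $y_k$ to $y_{k+1}$, lowers the order of a difference by exactly $1$, as long as the two elements agree modulo $\pi$. If $z\equiv z'\pmod\pi$, then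
$$\frac{z^{q-1}-z'^{\,q-1}}{z-z'}=\sum_{i=0}^{q-2}z^iz'^{\,q-2-i}\equiv(q-1)z^{q-2}=-z^{q-2}\not\equiv0\pmod\pi,$$
so $\operatorname{ord}(y_1(z)-y_1(z'))=\operatorname{ord}(z-z')-1$. If $y\equiv y'\pmod\pi$ in $\mathcal O$, then $(y^q-y)-(y'^q-y')=(y-y')^q-(y-y')$ has the same order as $y-y'$, because $q\operatorname{ord}(y-y')>\operatorname{ord}(y-y')$ when $y\ne y'$. So division by $\pi$ lowers the order by $1$.

If the coordinates with index $<n$ agree, we may apply this $n$ times: $\operatorname{ord}(z-z')=n+\operatorname{ord}(y_n(z)-y_n(z'))$ (with $y_0(z)=z$). If moreover $c_n$ differs, the last order is $0$ and $\operatorname{ord}(z-z')=n$. If all coordinates agree, then $\operatorname{ord}(z-z')\ge n$ for all $n$, so $z=z'$.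

(b) For $\lambda\in\mathbb F_q^*$ and $c\in\mathcal O$ there is a unique $z\equiv\lambda$ with $z^{q-1}=1+\pi c$, that is, with $y_1(z)=c$: modulo $\pi$ the polynomial $X^{q-1}-1$ has the simple root $\lambda$. Likewise for $\lambda\in\mathbb F_q$ and $c\in\mathcal O$ there is a unique $y\in\mathcal O$ with $y\equiv\lambda$ and $y^q-y=\pi c$, since $X^q-X$ has derivative $-1$. To solve $y_k(z)=c$, choose in turn the residues $c_{k-1},\dots,c_1\in\mathbb F_q$ and $c_0\in\mathbb F_q^*$; each choice determines the next element $y_{k-1},\dots,y_1,z$ uniquely. This gives $(q-1)q^{k-1}$ solutions, with the coordinates stated up to index $k$. Since $c^q-c=0$, we have $y_{k+1}(z)=0$, and then all later $y$'s vanish. Conversely, by (a), only this solution has those coordinates. $\square$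

## 8. Polynomials with top part a power of $z$ and spread-out roots

We clear the denominators in (6). Let $a_k=(q^k-1)/(q-1)$, so that $a_1=1$ and $a_{k+1}=qa_k+1$, and let $Y_k=\pi^{a_k}y_k$. Multiplying (6) by $\pi^{a_{k+1}}$ we get
$$Y_1=z^{q-1}-1,\qquad Y_{k+1}=Y_k^q-\pi^{(q-1)a_k}Y_k,\tag{7}$$
so $Y_k\in\mathbb F_q[z,\pi]$.

**Lemma 7.** Let $q\ge3$, $k\ge1$, $c\in\mathbb F_q$. The polynomial $Y_k-c\pi^{a_k}$ has total degree $D_k$ and top homogeneous part $z^{D_k}$. As a polynomial in $z$ it is monic of degree $D_k$, and its roots are the $D_k$ distinct solutions in $U$ of $y_k(z)=c$.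

*Proof.* The point is one inequality: for $q\ge3$ we have $(q-1)^2>q$, so
$$q^k-1<(q-1)^2q^{k-1}=(q-1)D_k.\tag{8}$$
First we show by induction that $Y_k$ has total degree $D_k$ and top part $z^{D_k}$. For $k=1$ this is clear. In (7), $Y_k^q$ has top part $z^{qD_k}=z^{D_{k+1}}$, and the second term has degree $(q-1)a_k+D_k=q^k-1+D_k<qD_k$ by (8). Dividing (8) by $q-1$ gives $a_k<D_k$, so subtracting $c\pi^{a_k}$ does not change the top part. A polynomial of total degree $D_k$ with top part $z^{D_k}$ is monic of degree $D_k$ in $z$. For $z\in U$ its value is $\pi^{a_k}(y_k(z)-c)$, so the $D_k$ solutions from Lemma 6(b) are roots, and there is no room for more. $\square$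

For $q=3$: $Y_1=z^2-1$ and $Y_2=(z^2-1)^3-\pi^2(z^2-1)=z^6-\pi^2z^2+\pi^2-1$. The six roots of $Y_2$ are the solutions of $z^2=1$ and $z^2=1\pm\pi$.

Now we assemble a polynomial of any degree $m$ from these blocks. Divide $m$ by $q-1$ and expand the quotient in base $q$:
$$m=d_0+\sum_{k\ge1}d_kD_k,\qquad 0\le d_0\le q-2,\quad 0\le d_k\le q-1\ (k\ge1).$$
Choose $S_k\subset\mathbb F_q^*$ with $|S_k|=d_k$ for all $k\ge0$, and set
$$P_m=\prod_{\lambda\in S_0}(z-\lambda)\prod_{k\ge1}\prod_{c\in S_k}(Y_k-c\pi^{a_k}).\tag{9}$$
By Lemma 7 its top homogeneous part is $z^m$, and its roots lie in $U$. Call the roots from $S_0$ of type $0$, and those from $S_k$ of type $k$. A root of type $k$ has coordinates $(c_0,\dots,c_{k-1},c,0,0,\dots)$ with $c\in S_k$, so its last nonzero coordinate has index $k$: this is why we excluded $0$ from $S_k$. Roots of different types are therefore different, and so are roots of the same type from different factors. Hence all $m$ roots are distinct.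

The next lemma says how crowded they are.

**Lemma 8.** Let $m\ge1$, $M=m-1$, $J=\#\{j\ge1:D_j\le M\}$ and $A=\sum_{j=1}^J\lfloor M/D_j\rfloor$. For every root $r$ of $P_m$ (with $P_m'$ the derivative in $z$),
$$\operatorname{ord}P_m'(r)\le A,\qquad \operatorname{ord}(r-r')\le J\ \text{ for all roots }r'\ne r.$$

*Proof.* By Lemma 6(a) we must count roots with a common beginning. Fix $j\ge1$ and a prefix $(c_0,\dots,c_{j-1})$ with $c_0\neq 0$. For $k\ge j$, the roots of type $k$ with this prefix have $c_j,\dots,c_{k-1}$ free and $c_k\in S_k$, so there are $d_kq^{k-j}=d_kD_k/D_j$ of them. A root of type $<j$ has all coordinates from index $j$ on equal to $0$, so the prefix determines it, and there is at most one. Now write $m=R+D_jN$ with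
$$N=\sum_{k\ge j}d_kq^{k-j},\qquad R=d_0+\sum_{1\le k<j}d_kD_k\le(q-2)+(q-1)(q^{j-1}-1)=D_j-1.$$
If $D_j\mid m$, then $R=0$, there are no roots of type $<j$, and the number of roots with the prefix is $N=m/D_j$. Otherwise it is at most $N+1=\lceil m/D_j\rceil$. So in all cases it is at most $\lceil m/D_j\rceil$, and for each root $r$
$$\#\{r'\ne r:\operatorname{ord}(r-r')\ge j\}\le\lceil m/D_j\rceil-1=\lfloor M/D_j\rfloor .\tag{10}$$
The right side is $0$ for $j>J$, since $D_j$ increases with $j$; this is the second assertion. Summing (10) over $j\ge1$,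
$$\operatorname{ord}P_m'(r)=\sum_{r'\ne r}\operatorname{ord}(r-r')=\sum_{j\ge1}\#\{r'\ne r:\operatorname{ord}(r-r')\ge j\}\le A.\qquad\square$$

## 9. Adding $\gamma\pi^{m-1}$ without losing roots

The following form of Hensel's lemma keeps track of how large a perturbation a root tolerates. It allows other roots of $P$ to be multiple; we shall need that once.

**Lemma 9.** Let $P=\prod_{i=1}^m(z-r_i)$ with $r_i\in\mathcal O$, and let $i$ be such that $r_i\ne r_k$ for all $k\ne i$. Put $\mu_i=\max_{k\ne i}\operatorname{ord}(r_i-r_k)$ (and $\mu_i=0$ if $m=1$). If $G\in\mathcal O$ satisfies $\operatorname{ord}G>\operatorname{ord}P'(r_i)+\mu_i$, then $P+G$ has a root $\rho_i\in\mathcal O$ with $\operatorname{ord}(\rho_i-r_i)>\mu_i$.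

If all $r_i$ are distinct and the hypothesis holds for every $i$, then the $\rho_i$ are distinct.

*Proof.* We rescale so that the nearest other root is at distance of order $0$. Since $P'(r_i)=\prod_{k\ne i}(r_i-r_k)$,
$$P(r_i+\pi^{\mu_i}w)=\pi^{\mu_i}w\prod_{k\ne i}(r_i-r_k+\pi^{\mu_i}w)=\pi^{\mu_i}P'(r_i)\,w\prod_{k\ne i}(1+\beta_kw),\qquad \beta_k=\frac{\pi^{\mu_i}}{r_i-r_k}\in\mathcal O.$$
Divide $P(r_i+\pi^{\mu_i}w)+G$ by $\pi^{\mu_i}P'(r_i)$. By hypothesis the term from $G$ becomes divisible by $\pi$, so the result is a polynomial over $\mathcal O$ congruent to $w\prod(1+\bar\beta_kw)$ modulo $\pi$, which has a simple root at $w=0$. Hensel gives a root $w\in\pi\mathcal O$, and $\rho_i=r_i+\pi^{\mu_i}w$.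

For the second statement, $\rho_i=\rho_k$ with $i\ne k$ would give $\operatorname{ord}(r_i-r_k)>\min(\mu_i,\mu_k)\ge\operatorname{ord}(r_i-r_k)$. $\square$

In our situation $P=P_m$ and $G=\gamma\pi^{m-1}$, and by Lemma 8 it is enough that $m-1>A+J$. This is a purely numerical matter.

**Lemma 10.** Let $q\ge3$. If $m\ge2$ and $(q,m)\notin\{(3,3),(3,7)\}$, then $A+J\le m-2=M-1$.

*Proof.* Recall $D_j=(q-1)q^{j-1}$, so $\sum_{j\ge1}1/D_j=q/(q-1)^2$, and $M\ge D_J$ if $J\ge1$.

* $J=0$: then $A=0$ and $M-1\ge0$.
* $q\ge4$, $J=1$: here $M\ge q-1\ge3$, so $A+1\le\frac M3+1\le M-1$.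
* $q\ge4$, $J\ge2$: here $A\le Mq/(q-1)^2\le\frac49M$, and $\frac59M\ge\frac59\cdot3\cdot4^{J-1}=\frac53\,4^{J-1}\ge J+1$. Hence $A+J\le M-(J+1)+J=M-1$.
* $q=3$, $J=1$: here $2\le M\le5$, and $M=2$ is excluded. For $M=3,4,5$ we have $A=1,2,2$, so $A+J=2,3,3\le M-1$.
* $q=3$, $J=2$: here $6\le M\le17$, and $M=6$ is excluded. For $M=7,8$ we have $A=3+1,\,4+1$, so $A+J=6,7\le M-1$. For $M\ge9$, $A+J\le\frac M2+\frac M6+2=\frac23M+2\le M-1$.
* $q=3$, $J\ge3$: here $A\le\frac34M$ and $\frac14M\ge\frac14\cdot2\cdot3^{J-1}=\frac12\,3^{J-1}\ge J+1$, so again $A+J\le M-1$. $\square$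

**Step 1: $m=1$.** Take $H=z-1$. It satisfies the three conditions of Lemma 5, the relevant coefficient in condition 2 being that of $z^0\pi^0$, which is $-1$.

**Step 2: $m\ge2$ and $(q,m)\ne(3,3),(3,7)$.** Take
$$H=P_m+\gamma\pi^{m-1},$$
with $\gamma\in\mathbb F_q$ chosen so that the coefficient of $z^0\pi^{m-1}$ is nonzero; this is condition 2. Condition 1 holds because $P_m$ has top part $z^m$ and $\gamma\pi^{m-1}$ has degree less than $m$. For condition 3, $\operatorname{ord}(\gamma\pi^{m-1})\ge m-1>A+J$ by Lemma 10, and $A+J\ge\operatorname{ord}P_m'(r)+\mu$ for every root $r$ of $P_m$, by Lemma 8. So Lemma 9 gives $m$ distinct roots $\rho_i$ of $H$ with $\rho_i\equiv r_i\pmod\pi$; since $r_i\in U$, also $\rho_i\in U$. By Lemma 5 the degree $m(q+1)$ occurs.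

As an illustration, let $q=3$, $m=4$. Then $m=2D_1$, $S_1=\{1,-1\}$, and $P_4=(Y_1-\pi)(Y_1+\pi)=(z^2-1)^2-\pi^2$. Its coefficient at $z^0\pi^3$ is $0$, so take $\gamma=1$: $H=(z^2-1)^2-\pi^2+\pi^3$. The roots can be seen directly: $z^2=1\pm\pi\sqrt{1-\pi}$, and $1-\pi$ and both right-hand sides are squares in $\mathcal O$. The field is given by $(u^2-t^2)^2-t^2+t=0$, and $\alpha$ has degree $16$.

## 10. The degrees $12$ and $28$ over $\mathbb F_3(T)$

For $q=3$ and $m=3$ or $7$ the values are $A+J=1+1=2=m-1$ and $A+J=(3+1)+2=6=m-1$: the estimate fails by one, and Lemma 9 with these bounds is not available. The remedy is to start from a polynomial with a *double* root and let the perturbation split it into two.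

**Step 1: $q=3$, $m=3$.** Take
$$H=(z-1)^2(z+1)+\pi^2 .$$
The top part is $z^3$ and the coefficient of $z^0\pi^2$ is nonzero (it is $1$), so conditions 1 and 2 of Lemma 5 hold. To find the roots near $1$, put $z=1+\pi w$:
$$H/\pi^2=w^2(2+\pi w)+1\equiv1-w^2\pmod\pi,$$
with simple roots $w\equiv\pm1$. By Hensel this gives two distinct roots of $H$ congruent to $1$ modulo $\pi$. Moreover $z\equiv-1$ is a simple root of $H$ modulo $\pi$, and lifts to a third root. All three are units, so condition 3 holds.

**Step 2: $q=3$, $m=7$.** Take
$$H=(z-1)Y_2-\pi^6,\qquad Y_2=Y_1(Y_1^2-\pi^2),\quad Y_1=z^2-1 .$$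
The top part is $z\cdot z^6=z^7$. At $z=0$ we have $Y_1=-1$, $-Y_2(0,\pi)=1-\pi^2$, and $H(0,\pi)=1-\pi^2-\pi^6$, so the coefficient of $z^0\pi^6$ is $-1$. Conditions 1 and 2 hold. It remains to find seven roots in $U$.

By Lemma 6(b) the roots of $Y_2$ are the six elements with coordinates $(c_0,c_1,0,0,\dots)$, $c_0=\pm1$, $c_1\in\mathbb F_3$. One of them, $(1,0,0,\dots)$, is $z=1$. So $P=(z-1)Y_2$ has the double root $1$ and five simple roots.

*The double root.* Put $z=1+\pi^2w$. Then
$$Y_1=(z-1)(z+1)=\pi^2w(-1+\pi^2w),\qquad Y_1^2-\pi^2=\pi^2\bigl(-1+\pi^2(\cdots)\bigr),$$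
where $(\cdots)$ stands for a polynomial in $w$ over $\mathcal O$. Therefore
$$H/\pi^6=w\cdot w(-1+\pi^2w)\cdot\bigl(-1+\pi^2(\cdots)\bigr)-1\equiv w^2-1\pmod\pi .$$
The simple roots $w\equiv\pm1$ lift, and give two distinct roots of $H$ congruent to $1$ modulo $\pi^2$.

*The five simple roots.* They have $(c_0,c_1)=(1,\pm1),(-1,0),(-1,\pm1)$ and $c_k=0$ for $k\ge2$. By Lemma 6(a), a root $r$ with $c_0=1$ has order of difference $1$ from the root $1$, which counts twice in $P$, and from the other simple root with $c_0=1$; the differences from the roots with $c_0=-1$ are units. So $\operatorname{ord}P'(r)=3$. A root $r$ with $c_0=-1$ has order of difference $1$ from two others, so $\operatorname{ord}P'(r)=2$. In all cases $\mu=1$. Since $6>3+1$, Lemma 9 with $G=-\pi^6$ applies to each of the five, and gives roots of $H$ congruent to them modulo $\pi^2$. By Lemma 6(a) the five residues modulo $\pi^2$ are distinct from each other and from $1$.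

Together with the two roots congruent to $1$ modulo $\pi^2$, these are seven distinct roots of $H$, all in $U$. So condition 3 holds, and Lemma 5 gives degree $7\cdot4=28$.

Thus for $q\ge3$ every degree $m(q+1)$ with $m\ge1$ occurs, and by Proposition 3 no other degree does. With Section 3 for $q=2$, this proves Theorem B. $\blacksquare$
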